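# Conjugacy classes moved by finitely many non-inner automorphisms

## 1. Three partial conjugations of a free group of rank three

Let $F$ be the free group on $s,t,u$. Recall how conjugacy is decided in $F$: every element is conjugate to a cyclically reduced word, and two cyclically reduced words are conjugate exactly when one is a cyclic rotation of the other. Write $x\sim y$ for "$x$ and $y$ are conjugate". Consider the three automorphisms
$$\psi_1: s\mapsto tst^{-1},\qquad \psi_2: t\mapsto utu^{-1},\qquad \psi_3: u\mapsto sus^{-1},$$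
each fixing the two generators that are not mentioned. None of them is inner. For instance, if $\psi_1$ were conjugation by $h$, then $h$ would commute with $t$ and with $u$, so $h=1$, but $\psi_1(s)\neq s$.

Is there one element $x$ that all three automorphisms move out of its conjugacy class? Generators are useless, since each $\psi_i$ sends each generator to a conjugate of itself. Try products of two generators. We have $\psi_1(st)=tst^{-1}t=ts\sim st$ and $\psi_1(tu)=tu$, but $\psi_1(su)=tst^{-1}u$, a cyclically reduced word of length four, is not conjugate to $su$. The rotation $s\mapsto t\mapsto u\mapsto s$ conjugates $\psi_1$ to $\psi_2$ and $\psi_2$ to $\psi_3$. So among $st,tu,us$ (note $us\sim su$), the automorphism $\psi_1$ moves only the class of $us$, $\psi_2$ moves only the class of $st$, and $\psi_3$ moves only the class of $tu$. No product of two different generators works for all three. Now take $x=stu$: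
$$\psi_1(stu)=tst^{-1}\,t\,u=tsu,\qquad \psi_2(stu)=s\,utu^{-1}\,u=sut,\qquad \psi_3(stu)=st\,sus^{-1}\sim tsu .$$
The rotations of $stu$ are $stu,tus,ust$, while $tsu$ and $sut$ have rotations $tsu,sut,uts$. So $x=stu$ is moved out of its conjugacy class by all three.

The general question is now natural. Let $G$ be a group and let $\phi_1,\dots,\phi_n$ be automorphisms of $G$, none of them *inner*, that is, none of the form $x\mapsto hxh^{-1}$. Is there a single $x\in G$ such that $x\not\sim\phi_i(x)$ for every $i$? If some $\phi_i$ is inner there is obviously no such $x$, so non-innerness is necessary. The question is posed for torsion-free acylindrically hyperbolic groups (defined below) in Francesco Fournier-Facio, "A note on separability in outer automorphism groups", arXiv:2407.13824 (2024). These notes prove that the answer is yes.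

**Theorem A.** Let $G$ be a torsion-free acylindrically hyperbolic group and $\phi_1,\dots,\phi_n$ non-inner automorphisms of $G$. Then there is $x\in G$ such that $x$ and $\phi_i(x)$ are non-conjugate for every $i$.

What would a sensible person try first? Perhaps abelianize. If $\phi$ acts on $F/[F,F]=\mathbb Z^3$ by a matrix $A\ne I$, then $\phi(x)\sim x$ forces the image of $x$ into $\ker(A-I)$, a proper subspace. Finitely many proper subspaces do not cover $\mathbb Q^3$, and we can clear denominators, so finitely many automorphisms that all act non-trivially on $\mathbb Z^3$ can be handled at once. The argument stops exactly at automorphisms acting trivially on the abelianization, and our three $\psi_i$ are of this kind.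

Nor can we argue with subgroups in place of subspaces. The set $\{x:\psi_1(x)\sim x\}$ contains $s$ and $u$ but not $su$, so it is not a subgroup. We need to construct $x$ directly, and $x=stu$ suggests how: $x$ should be a word whose cyclic structure is so rigid that $\phi(x)\sim x$ forces $\phi$ to behave like an inner automorphism on enough elements.

## 2. Acylindrical actions, loxodromic elements and the subgroups $E(g)$

**Hyperbolicity.** A geodesic metric space $X$ is hyperbolic if for some $\delta$ all its geodesic triangles are $\delta$-slim: each side lies in the $\delta$-neighborhood of the other two. The Gromov product is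
$$(p|q)_z=\tfrac12\big(d(z,p)+d(z,q)-d(p,q)\big).$$
It satisfies $0\le (p|q)_z\le\min\{d(z,p),d(z,q)\}$ and $(p|q)_z+(p|z)_q=d(q,z)$, and it changes by at most $\beta$ if $q$ is moved by at most $\beta$. We fix $\delta\ge1$ so large that the following four standard facts hold in $X$:

* triangles are $\delta$-slim, so each side of a quadrilateral lies in the $2\delta$-neighborhood of the other three;
* points on two sides of a triangle at the same distance from the common vertex, this distance not exceeding the Gromov product there, are $\delta$-close;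
* $(p|q)_z\ge\min\{(p|w)_z,(w|q)_z\}-\delta$;
* $d(z,[p,q])\le (p|q)_z+2\delta$.

We shall often use the quadrilateral fact in the following form. If two opposite sides are short, of length at most $r$, then a point of one long side is $(2\delta+r)$-close to the other long side, because every point of a short side is within $r$ of an endpoint of that long side.

**Definition (acylindrical action).** An isometric action of $G$ on $X$ is acylindrical if for each $\varepsilon>0$ there are $R,M$ such that, whenever $d(p,q)\ge R$, at most $M$ elements $f\in G$ satisfy $d(p,fp)\le\varepsilon$ and $d(q,fq)\le\varepsilon$. It is non-elementary if its limit set is infinite. The group $G$ is *acylindrically hyperbolic* if it admits a non-elementary acylindrical action on a hyperbolic space.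

**Example 1 (trees).** Let $G$ act on a simplicial tree so that only the identity fixes an oriented edge. Then the action is acylindrical. Given $\varepsilon$, let $k\ge\varepsilon+1$ be an integer and $R=2k+5$. Suppose $d(p,q)\ge R$ and $u$ moves $p,q$ by at most $\varepsilon$. Replace $p,q$ by nearest vertices $p',q'$; then $d(p',q')\ge 2k+4$ and $u$ moves $p',q'$ by at most $\varepsilon+1\le k$. Let $e$ be the edge of $[p',q']$ between the vertices at distance $k+1$ and $k+2$ from $p'$. All points of $e$ are at distance more than $k$ from $p'$ and from $q'$. In a tree each side of a quadrilateral lies in the union of the other three, so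
$$ue\subset[up',uq']\subset[up',p']\cup[p',q']\cup[q',uq'].$$
Points of $ue$ are at distance more than $k$ from $up'$ and $uq'$, so $ue\subset[p',q']$. For an endpoint $z$ of $e$ we have $|d(p',uz)-d(p',z)|=|d(p',uz)-d(up',uz)|\le k$, so $uz$ is one of at most $2k+1$ vertices. Thus there are at most $(2k+1)^2$ possibilities for the oriented edge $ue$, and $ue$ determines $u$. So we may take $M=(2k+1)^2$.

This covers a free group of any rank on its Cayley tree, the group $\mathbb Z/2*\mathbb Z/2*\mathbb Z/2$ on its (trivalent) Cayley tree, and $\langle s\rangle*\langle t\rangle$ on the Bass–Serre tree of this splitting, where edge stabilizers are trivial. On the other hand $\mathbb Z^2$ acting on the line by $(k,l)\cdot x=x+k$ is not acylindrical: all the elements $(0,l)$ fix every point.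

From now on $G$ acts acylindrically and non-elementarily on a geodesic hyperbolic space $X$. Fix $o\in X$ and put
$$|f|=d(o,fo),\qquad \tau(f)=\lim_{k\to\infty} d(o,f^ko)/k .$$
The number $\tau(f)$ is conjugation invariant, $\tau(f^k)=|k|\tau(f)$, and $\tau(f)\le|f|$. For a free group on its Cayley tree with $o=1$, $|f|$ is the word length and $\tau(f)$ is the length of the cyclic reduction: $|tst^{-1}|=3$ and $\tau(tst^{-1})=1$.

An element is *elliptic* if its orbits are bounded, and *loxodromic* if $k\mapsto g^ko$ is a quasi-isometric embedding of $\mathbb Z$. A loxodromic element has $\tau>0$ and an elliptic one has $\tau=0$.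

**Cited facts.** We use two theorems as black boxes.

* (Osin, *Acylindrically hyperbolic groups*, Trans. AMS 2016, Theorem 1.1, and Bowditch.) Every element of $G$ is elliptic or loxodromic. Every subgroup of $G$ either has bounded orbits, or is virtually cyclic and contains a loxodromic element, or acts non-elementarily; in the last case it is not virtually cyclic and contains loxodromic elements. $G$ itself is of the last kind.
* (Dahmani–Guirardel–Osin, *Hyperbolically embedded subgroups…*, Lemma 6.5 and Corollary 6.6.) For $g$ loxodromic,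
$$E(g)=\{f\in G:\ fg^nf^{-1}=g^{\pm n}\text{ for some }n\ge1\}$$
is a virtually cyclic subgroup, and it contains $\langle g\rangle$ with finite index.

In particular $g$ is loxodromic if and only if $\tau(g)>0$. So conjugates, non-zero powers and roots of loxodromic elements are loxodromic.

**Example 2 (the subgroup $E(g)$).** If $G$ acts on a tree as above, an element of $E(g)$ preserves the axis of $g$. In the free group on $s,t$ acting on its Cayley tree, the axis of $s^2$ has vertex set $\langle s\rangle$ and the action on vertices is free, so $E(s^2)=\langle s\rangle$. In $\mathbb Z/2*\mathbb Z/2*\mathbb Z/2$, generated by involutions $\iota_1,\iota_2,\iota_3$, let $g=\iota_1\iota_2$. Then $\iota_1g\iota_1=\iota_2\iota_1=g^{-1}$, so $\iota_1\in E(g)$. The axis of $g$ has vertex set $\langle \iota_1,\iota_2\rangle$, so by the same argument $E(g)=\langle\iota_1,\iota_2\rangle$, an infinite dihedral group.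

**Example 3 (automorphisms ignore the action).** An automorphism of $G$ need not respect $X$ in any way. Let $\langle s\rangle*\langle t\rangle$ act on its Bass–Serre tree. Then $a=st$ is loxodromic, and the automorphism $\phi$ with $\phi(s)=st^{-1}$, $\phi(t)=t$ has $\phi(a)=s$, which is elliptic.

**Consequences.** Let $g$ be loxodromic.

* (E1) If $fg^sf^{-1}=g^t$ with $s,t\ne0$, then $f\in E(g)$. Indeed $|s|\tau(g)=|t|\tau(g)$, so $|s|=|t|$.
* (E2) $E(g^k)=E(g)$ for $k\neq0$, and $E(fgf^{-1})=fE(g)f^{-1}$. If $\phi\in\mathrm{Aut}(G)$ and $\phi(g)$ is also loxodromic, then $E(\phi(g))=\phi(E(g))$. All of this is read off the algebraic description of $E(g)$.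
* (E3) If $f$ normalizes $E(g)$, then $f\in E(g)$. Indeed $fgf^{-1}\in E(g)$ has infinite order and $\langle g\rangle$ has finite index in $E(g)$, so $fg^sf^{-1}=g^t$ for some $s,t\neq0$; use (E1).
* (E4) If $b\notin E(g)$, then $E(g)\cap bE(g)b^{-1}$ is finite. Otherwise this infinite virtually cyclic group contains an element of infinite order, and a power of that element has the form $g^t=bg^sb^{-1}$ with $s,t\ne0$, so $b\in E(g)$ by (E1).
* (E5) Suppose $E(a)=\langle a\rangle$ and $b\notin\langle a\rangle$. Then $\langle a\rangle\cap b\langle a\rangle b^{-1}=1$, because it is finite by (E4) and lies in $\langle a\rangle\cong\mathbb Z$. The centralizer of $\{a,b\}$ in $G$ is trivial: an element commuting with $a$ lies in $E(a)=\langle a\rangle$, and if $a^k$ commutes with $b$, then $a^k=ba^kb^{-1}\in\langle a\rangle\cap b\langle a\rangle b^{-1}=1$.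

**Definition.** For $g,h$ loxodromic put
$$V(g,h)=\{v\in G:\ vg^sv^{-1}=h^t\text{ for some } s,t\ge1\}.$$
If $v\in V(g,h)$, then by (E2) $vE(g)v^{-1}=E(vg^sv^{-1})=E(h^t)=E(h)$.

In the free group on $s,t$: $V(s,s)=\langle s\rangle$, $V(s,tst^{-1})=t\langle s\rangle$, while $V(s,t)$ and $V(s,s^{-1})$ are empty. The sign matters: $s,t\ge1$ in the definition records a direction of travel.

## 3. Words in powers of one element: what they see and what they miss

Here is the kind of element we shall use. Take a loxodromic $a$, elements $b_1,\dots,b_N\notin E(a)$, and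
$$x=a^{m_1}b_1a^{m_2}b_2\cdots a^{m_N}b_N$$
with huge exponents. Applying $\phi$ gives $\phi(x)=\phi(a)^{m_1}\phi(b_1)\cdots\phi(a)^{m_N}\phi(b_N)$, a word of the same shape in the loxodromic (we hope) element $\phi(a)$. If $\phi(x)\sim x$, we would like to match the blocks $a^{m_j}$ with the blocks $\phi(a)^{m_j}$ in cyclic order and deduce that $\phi$ is conjugation by some $v$ on $a$ and all $b_j$. If the $b_j$ were chosen so that $\phi$ is not of this form on $\{a,b_1,\dots,b_N\}$, we would be done.

Before doing geometry, test this in the free group on $a,b,c$, where everything can be read off cyclic words. Three things go wrong.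

*Equal exponents.* Let $\phi$ fix $a$ and swap $b,c$. Then $a^mb\,a^mc\mapsto a^mc\,a^mb\sim a^mb\,a^mc$. The blocks match after a shift by one. Distinct exponents prevent this: $a\,b\,a^2c$ goes to $a\,c\,a^2b$, which is not a rotation of it.

*Exponents that differ too little.* Let $\phi(a)=a$, $\phi(b)=ca^{-1}$, $\phi(c)=ba$. Then
$$a^mb\,a^{m+1}c\ \mapsto\ a^mca^{-1}a^{m+1}ba=a^mca^mba\ \sim\ a^{m+1}c\,a^mb\ \sim\ a^mb\,a^{m+1}c .$$
The automorphism absorbs the difference of exponents. So the gaps between exponents must exceed a constant depending on $\phi$.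

*Letters used once.* Let $\phi(a)=a$, $\phi(b)=ba^{-1}$, $\phi(c)=ac$. It is not inner, since it acts non-trivially on the abelianization; it does not even agree with an inner automorphism on $\{a,b\}$. Yet for all $m_1,m_2$
$$\phi(a^{m_1}b\,a^{m_2}c)=a^{m_1}ba^{-1}\,a^{m_2}\,ac=a^{m_1}b\,a^{m_2}c .$$
This is where the naive plan breaks, however large and well separated the exponents are. The blocks match perfectly. But at each block the matching is realized by its own element $v_j$, and different $v_j$ may differ by powers of $a$. All that we learn is $\phi(b_j)=v_{j-1}b_jv_j^{-1}$, and not that a single $v$ works.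

What gets past this is to *write every letter twice in a row*. In the last example,
$$\phi(a^{m_1}b\,a^{m_2}b\,a^{m_3}c\,a^{m_4}c)=a^{m_1}b\,a^{m_2-1}b\,a^{m_3}c\,a^{m_4+1}c ,$$
and for $m_2\ge2$ and the other $m_j\geq 1$ this is not conjugate to the original word, because the letter pattern $bbcc$ has no non-trivial rotation and the exponents have changed. In general, two consecutive relations $\phi(b)=v_0bv_1^{-1}=v_1bv_2^{-1}$ give $v_1^{-1}v_0=b(v_2^{-1}v_1)b^{-1}$, an element of $\langle a\rangle\cap b\langle a\rangle b^{-1}$, and (E5) says that this intersection is trivial.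

So the work ahead is this: replace the cyclic words of free groups by axes in $X$, prove that blocks match (Lemmas 1 to 4), prove that exponents of matched blocks differ by a bounded amount (Lemma 5), and then run the doubling argument. Throughout, $h=\phi(a)$ is just another loxodromic element, so the lemmas treat two unrelated elements $g,h$.

## 4. Fellow-traveling orbits have a common power

**Lemma 1.** For $g$ loxodromic there is $\kappa=\kappa(g)$ such that for all integers $i\le j$: (a) $|d(g^io,g^jo)-\tau(g)(j-i)|\le\kappa$; (b) $\{g^io,\dots,g^jo\}$ and any geodesic $[g^io,g^jo]$ are at Hausdorff distance at most $\kappa$.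

*Proof.* Statement (b) holds with some constant $\kappa'$ by stability of quasi-geodesics. Let $a_n=d(o,g^no)$ for $n\ge 0$. By (b), $g^mo$ is $\kappa'$-close to a point of $[o,g^{m+n}o]$, so $a_m+a_n-2\kappa'\le a_{m+n}\le a_m+a_n$. Thus $a_n$ is subadditive and $a_n-2\kappa'$ is superadditive, and Fekete's lemma gives $\tau(g)=\inf_n a_n/n=\sup_n(a_n-2\kappa')/n$. Hence $n\tau(g)\le a_n\le n\tau(g)+2\kappa'$. Take $\kappa=2\kappa'$. $\square$

The next lemma is the only place where the acylindricity constants are used to turn geometry into an algebraic identity.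

**Lemma 2.** Let $g,h$ be loxodromic and $r\ge0$. There is $L=L(g,h,r)\ge0$ such that if $u,v\in G$ and integers $i,i',k,k'$ satisfy
$$d(ug^io,vh^ko)\le r,\quad d(ug^{i'}o,vh^{k'}o)\le r,\quad i'-i\ge L,\quad k'\ge k,$$
then $ug^su^{-1}=vh^tv^{-1}$ for some $s,t\ge1$; that is, $v^{-1}u\in V(g,h)$.

*Proof.* **Step 1. Normalization.** This reduces to orbits starting near $o$. Replacing $u,v$ by $ug^i,vh^k$ does not change $ug^su^{-1}$ and $vh^tv^{-1}$, so we may assume $i=k=0$. Translating by $u^{-1}$, we may assume $u=1$. Write $I=i'$ and $K=k'\ge0$. Now $d(o,vo)\le r$ and $d(g^Io,vh^Ko)\le r$.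

**Step 2. A time change.** We attach to each $g^jo$ a nearby point of the other orbit. For $0\le j\le I$ the point $g^jo$ is $\kappa(g)$-close to $[o,g^Io]$. This geodesic lies in the $(2\delta+r)$-neighborhood of $[vo,vh^Ko]$, since the other two sides of the quadrilateral have length at most $r$. Each point of $[vo,vh^Ko]$ is $\kappa(h)$-close to some $vh^{l}o$ with $0\le l\le K$. So there is $j^*\in[0,K]$ with
$$d(g^jo,vh^{j^*}o)\le\rho:=\kappa(g)+\kappa(h)+2\delta+r ,$$
and we take $0^*=0$. The distances $d(o,g^jo)$ and $d(vo,vh^{j^*}o)$ differ by at most $r+\rho\le2\rho$, so Lemma 1(a) gives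
$$|\tau(g)j-\tau(h)j^*|\le\rho_1:=\kappa(g)+\kappa(h)+2\rho .\tag{1}$$

**Step 3. Many elements with small displacement.** We produce elements to which acylindricity applies. Let $y_j=g^{-j}vh^{j^*}v^{-1}$. Suppose $j,l\ge0$ and $j+l\le I$. Then $d(y_jg^lo,g^lo)=d(vh^{j^*}v^{-1}g^lo,\,g^{j+l}o)$. Here $v^{-1}g^lo$ is $\rho$-close to $h^{l^*}o$, and $g^{j+l}o$ is $\rho$-close to $vh^{(j+l)^*}o$. By (1), applied to $j$, $l$ and $j+l$, we have $\tau(h)|j^*+l^*-(j+l)^*|\le3\rho_1$. So
$$d(y_jg^lo,g^lo)\le\rho+d(h^{j^*+l^*}o,h^{(j+l)^*}o)+\rho\le2\rho+3\rho_1+\kappa(h)=:\varepsilon .$$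

**Step 4. Pigeonhole.** We conclude by finding two equal $y_j$. Let $R,M$ be the acylindricity constants for $\varepsilon$. Choose $l_1\ge0$ with $d(o,g^{l_1}o)\ge R$ and an integer $D\ge1$ with $\tau(g)D>2\rho_1$, and set $L=(M+1)D+l_1$. If $I\ge L$, then by Step 3 with $l=0$ and $l=l_1$ the elements $y_D,y_{2D},\dots,y_{(M+1)D}$ all move $o$ and $g^{l_1}o$ by at most $\varepsilon$. At most $M$ elements do this, so $y_j=y_{j'}$ for some $j<j'$ among these indices, that is, $g^{j'-j}=vh^{j'^*-j^*}v^{-1}$. By (1), $\tau(h)(j'^*-j^*)\ge\tau(g)(j'-j)-2\rho_1\ge\tau(g)D-2\rho_1>0$. So $s=j'-j\ge1$ and $t=j'^*-j^*\ge1$ are as required. $\square$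

## 5. Words with long blocks trace quasi-geodesics

Let $g$ be loxodromic, $B\subset G\setminus E(g)$ finite, and
$$x=g^{m_1}b_1g^{m_2}b_2\cdots g^{m_N}b_N,\qquad N\ge1,\ b_j\in B,\ m_j\ge1 .$$
Extend $m_j,b_j$ to $j\in\mathbb Z$ with period $N$, and let $P_0=1$ and $P_j=P_{j-1}g^{m_j}b_j$ for all $j\in\mathbb Z$. Then $P_{j+N}=xP_j$; in particular $P_{kN}=x^k$. The sequence $(P_j)$ is the same for the word $x$ and for its concatenated powers $x^p$, $p\ge1$.

**Lemma 3.** There are $r,\theta,M_1$ depending only on $g,B$ such that if all $m_j\ge M_1$, then for all $i\le j\le k$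
$$(P_io|P_ko)_{P_jo}\le r,\qquad d(P_io,P_ko)\ge\sum_{l=i+1}^k(\tau(g)m_l-\theta).$$
In particular $\tau(x)\ge\sum_{l=1}^N(\tau(g)m_l-\theta)$, and $x$ is loxodromic if $M_1$ is large.

*Proof.* Write $\kappa=\kappa(g)$; note that Lemma 1(b) also serves for $g^{-1}$ with the same $\kappa$.

**Step 1. No backtracking at a letter.** We show that for $b\in B$
$$\sup_{m,m'\ge0}(b^{-1}g^{-m}o\,|\,g^{m'}o)_o<\infty .$$
Let $t$ be this product for some $m,m'$. The points at distance $t$ from $o$ on $[o,g^{m'}o]$ and on $[o,b^{-1}g^{-m}o]$ are $\delta$-close. The first is $\kappa$-close to some $g^io$, $0\le i\le m'$. The second is $\delta$-close to $[o,b^{-1}o]\cup[b^{-1}o,b^{-1}g^{-m}o]$, hence $(\delta+|b|)$-close to $[b^{-1}o,b^{-1}g^{-m}o]$, hence $(\delta+|b|+\kappa)$-close to some $b^{-1}g^{-i'}o$, $i'\ge0$. So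
$$d(g^io,b^{-1}g^{-i'}o)\le r':=2\delta+|b|+2\kappa,\qquad d(o,b^{-1}o)=|b|\le r' .$$
Moreover $\tau(g)i\ge|g^i|-\kappa\ge t-2\kappa$. If $t$ were so large that $i\ge L(g,g^{-1},r')$, then Lemma 2 with $u=1$, $v=b^{-1}$, $h=g^{-1}$ would give $g^s=b^{-1}g^{-t'}b$ with $s,t'\ge1$, so $b\in E(g)$ by (E1), a contradiction. So $t\le2\kappa+\tau(g)L(g,g^{-1},r')$.

**Step 2. Consecutive points.** We set up a local-to-global argument. Let $K_0$ be the maximum of the suprema of Step 1 over $b\in B$, let $\beta=\max_{b\in B}|b|$, $K=K_0+\beta$, and $x_j=P_jo$. Applying $P_j^{-1}$ and moving one point by at most $\beta$,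
$$(x_{j-1}|x_{j+1})_{x_j}=(b_j^{-1}g^{-m_j}o\,|\,g^{m_{j+1}}b_{j+1}o)_o\le K .$$
Also $d(x_{j-1},x_j)=|g^{m_j}b_j|\ge\tau(g)m_j-\kappa-\beta$. Choose $M_1$ so that this exceeds $\ell:=2K+3\delta$ whenever $m_j\ge M_1$.

**Step 3. One consecutive pair.** We claim $(x_i|x_k)_{x_{k-1}}\le K+\delta$ for $i\le k-1$. Induct on $k-i$. For $k-i=1$ the product is $0$, and for $k-i=2$ use Step 2. Let $k-i\ge3$. By induction $(x_i|x_{k-1})_{x_{k-2}}\le K+\delta$, so
$$(x_i|x_{k-2})_{x_{k-1}}=d(x_{k-2},x_{k-1})-(x_i|x_{k-1})_{x_{k-2}}>\ell-K-\delta=K+2\delta ,$$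
while
$$\min\{(x_i|x_k)_{x_{k-1}},(x_i|x_{k-2})_{x_{k-1}}\}\le(x_{k-2}|x_k)_{x_{k-1}}+\delta\le K+\delta .$$
The second entry of the minimum is too large, so the first is at most $K+\delta$. The hypotheses from Step 2 are symmetric under reversing the sequence, so likewise $(x_{j-1}|x_k)_{x_j}\le K+\delta$ for $k>j$.

**Step 4. All triples.** We get the first assertion. For $i<j<k$, Step 3 gives $(x_i|x_{j-1})_{x_j}=d(x_{j-1},x_j)-(x_i|x_j)_{x_{j-1}}>\ell-K-\delta=K+2\delta$, and
$$\min\{(x_i|x_{j-1})_{x_j},(x_i|x_k)_{x_j}\}\le(x_{j-1}|x_k)_{x_j}+\delta\le K+2\delta .$$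
So $(x_i|x_k)_{x_j}\le r:=K+2\delta$. For $j\in\{i,k\}$ the product is $0$.

**Step 5. Distances.** By Steps 2 and 3,
$$d(x_i,x_k)=d(x_i,x_{k-1})+d(x_{k-1},x_k)-2(x_i|x_k)_{x_{k-1}}\ge d(x_i,x_{k-1})+\tau(g)m_k-\theta$$
with $\theta=\kappa+\beta+2K+2\delta$. Induction on $k-i$ gives the distance bound. Apply it to $d(o,x^ko)=d(P_0o,P_{kN}o)$, divide by $k$ and let $k\to\infty$ to get the bound on $\tau(x)$. If $\tau(g)M_1>\theta$, then $\tau(x)>0$, so $x$ is loxodromic. $\square$

## 6. Matching the blocks of two conjugate words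

Let $g,h$ be loxodromic, $B\subset G\setminus E(g)$ and $C\subset G\setminus E(h)$ finite. Let $x=\prod_{j=1}^Ng^{m_j}b_j$ with $b_j\in B$ and sequence $(P_j)$, and $y=\prod_{j=1}^{N'}h^{n_j}c_j$ with $c_j\in C$ and the analogous sequence $(Q_j)$, so $Q_j=Q_{j-1}h^{n_j}c_j$ and $Q_{j+N'}=yQ_j$.

**Lemma 4.** There is $M_0=M_0(g,h,B,C)$ such that if all $m_j,n_j\ge M_0$ and $wxw^{-1}=y$ for some $w\in G$, then $N=N'$ and there is $s\in\mathbb Z$ with $v_j:=Q_{j+s}^{-1}wP_j\in V(g,h)$ for all $j\in\mathbb Z$.

It matters later that $M_0$ does not depend on $N,N'$ or $w$. The picture: both sequences $wP_jo$ and $Q_lo$ run along the axis of $y$. Project both to a long geodesic $\gamma$ near this axis. Each sequence then cuts $\gamma$ into long intervals, one per block. If an interval of the first kind and one of the second overlap substantially, Lemma 2 puts an element in $V(g,h)$. An interval cannot overlap substantially with two neighbors, because this would put a letter into $E(g)$ or $E(h)$. So the two subdivisions agree up to bounded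 error.

*Proof.* **Step 1. Constants.** We fix thresholds in the right order. Let $\kappa,r,\beta$ be the maxima of the corresponding constants for $(g,B)$ and $(h,C)$ from Lemmas 1 and 3. Put
$$r_2=r+4\delta,\qquad r_3=\kappa+2\delta+r_2+\beta,\qquad L=L(g,h,2r_3),$$
$$\Lambda=2(\kappa+r_2+r_3)+\max(\tau(g),\tau(h))L+1,\qquad \Omega=3\Lambda+4r_2+\delta+r+1 .$$
Write $X_j=wP_jo$ and $Z_l=Q_lo$. By Lemma 3 we can choose $M_0$ so large that, whenever all exponents are at least $M_0$,
$$d(X_i,X_k)\ge\Omega|k-i|,\qquad d(Z_i,Z_k)\ge\Omega|k-i|,\tag{2}$$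
and $(X_i|X_k)_{X_j}\le r$, $(Z_i|Z_k)_{Z_j}\le r$ for $i\le j\le k$. Suppose $wxw^{-1}=y$. Then $X_{tN}=wx^to=y^two$ and $Z_{tN'}=y^to$, so
$$d(X_{tN},Z_{tN'})=D:=d(o,wo)\quad\text{for all }t\in\mathbb Z.\tag{3}$$
Put $D'=D+\Lambda+2r_2$. Fix an integer $A>N(2D'+2)$, and then an integer $k$ that is large depending on everything so far, including $A$ and $D$.

**Step 2. Projection to one geodesic.** We place both sequences near a common geodesic. Let $\gamma=[p,q]$ with $p=Z_{-kN'}$, $q=Z_{kN'}$, ordered from $p$ to $q$. For $|l|\le kN'$ we have $d(Z_l,\gamma)\le(p|q)_{Z_l}+2\delta\le r+2\delta$. For $|j|\le A$, similarly, $X_j$ is $(r+2\delta)$-close to a point $z$ of $[X_{-kN},X_{kN}]$. By (2), $d(z,X_{\pm kN})\ge\Omega(kN-A)-r-2\delta$, which for $k$ large is greater than $D+2\delta$. In the quadrilateral with vertices $p,X_{-kN},X_{kN},q$ the sides $[p,X_{-kN}]$ and $[q,X_{kN}]$ have length $D$ by (3). If $z$ were $2\delta$-close to one of these, it would be $(D+2\delta)$-close to $X_{-kN}$ or $X_{kN}$, which is false. So $z$ is $2\delta$-close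 to $\gamma$. Hence we may choose $\zeta_l,\xi_j\in\gamma$ with
$$d(Z_l,\zeta_l)\le r_2\ (|l|\le kN'),\qquad d(X_j,\xi_j)\le r_2\ (|j|\le A),\qquad \zeta_{-kN'}=p,\ \zeta_{kN'}=q .$$

**Step 3. The projections are in order.** We show $\xi_i<\xi_j$ if $i<j$, and $\zeta_i<\zeta_j$ if $i<j$. Let $i<j$ and suppose $\xi_j\le\xi_i$. Put $p'=X_{-kN}$. For $k$ large, $d(p,\xi_j)\geq d(X_{-kN},X_j)-D-r_2>D+\delta$. In the triangle $p,p',\xi_i$, the point $\xi_j$ lies on $[p,\xi_i]\subset\gamma$. It is not $\delta$-close to $[p,p']$, all of whose points are within $D$ of $p$, so it is $\delta$-close to $[p',\xi_i]$. Therefore $d(p',\xi_i)\ge d(p',\xi_j)+d(\xi_j,\xi_i)-2\delta$, and replacing $\xi$'s by $X$'s,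
$$d(p',X_i)\ge d(p',X_j)+d(X_i,X_j)-4r_2-2\delta .$$
On the other hand $(p'|X_j)_{X_i}\le r$ gives
$$d(p',X_j)\ge d(p',X_i)+d(X_i,X_j)-2r .$$
Adding, $2d(X_i,X_j)\le4r_2+2\delta+2r$, so $d(X_i,X_j)\le 2r_2+\delta+r<\Omega$, contradicting (2). For the $\zeta$'s take $p'=p=Z_{-kN'}$. If $\zeta_j\le\zeta_i$, then $d(p,\zeta_i)=d(p,\zeta_j)+d(\zeta_j,\zeta_i)$ directly, $(p|Z_j)_{Z_i}\le r$ holds as before, and the same addition gives the same contradiction.

Hence the intervals $J_l=[\zeta_{l-1},\zeta_l]$, $-kN'<l\le kN'$, tile $\gamma$, and the intervals $I_j=[\xi_{j-1},\xi_j]$, $-A<j\le A$, tile a subinterval of $\gamma$. By (2) all of them have length at least $\Omega-2r_2\ge3\Lambda$.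

**Step 4. Large overlaps give elements of $V(g,h)$.** We show:

(O) *If $|I_j\cap J_l|\ge\Lambda$, then $Q_{l-1}^{-1}wP_{j-1}\in V(g,h)$.*

First, the points $wP_{j-1}g^io$, $0\le i\le m_j$, are $\kappa$-Hausdorff close to a geodesic from $X_{j-1}$ to $wP_{j-1}g^{m_j}o$, and the latter endpoint is within $\beta$ of $X_j=wP_{j-1}g^{m_j}b_jo$. So the endpoints of $I_j$ are within $r_2+\beta$ of the endpoints of this geodesic, and the quadrilateral fact shows that every point of $I_j$ is $r_3$-close to some $wP_{j-1}g^io$, $0\le i\le m_j$. Similarly every point of $J_l$ is $r_3$-close to some $Q_{l-1}h^io$, $0\le i\le n_l$.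

Let $e<e'$ be the endpoints of $I_j\cap J_l$. Choose $i,i'$ such that $wP_{j-1}g^io$ and $wP_{j-1}g^{i'}o$ are $r_3$-close to $e$ and $e'$, and $k_1,k_1'$ such that $Q_{l-1}h^{k_1}o$ and $Q_{l-1}h^{k_1'}o$ are $r_3$-close to $e$ and $e'$. By Lemma 1(a), $\tau(g)i$ is $\kappa$-close to $d(X_{j-1},wP_{j-1}g^io)$, which is $(r_2+r_3)$-close to $d(\xi_{j-1},e)$; the same holds for $i'$ and $e'$. Since $d(\xi_{j-1},e')-d(\xi_{j-1},e)=d(e,e')\ge\Lambda$,
$$\tau(g)(i'-i)\ge\Lambda-2(\kappa+r_2+r_3)\ge\tau(g)L .$$
So $i'-i\ge L$. In the same way, measuring from $\zeta_{l-1}$, $\tau(h)(k_1'-k_1)\ge\Lambda-2(\kappa+r_2+r_3)>0$, so $k_1'\ge k_1$. The points $wP_{j-1}g^io$ and $Q_{l-1}h^{k_1}o$ are $2r_3$-close, and so are $wP_{j-1}g^{i'}o$ and $Q_{l-1}h^{k_1'}o$. Lemma 2, applied with $2r_3$ in place of $r$, $u=wP_{j-1}$ and $v=Q_{l-1}$, gives (O).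

**Step 5. Each block has exactly one partner.** Write $j\sim l$ if $|I_j\cap J_l|\ge\Lambda$ (this replaces conjugacy for the rest of this proof). We show that each $j$ has a unique $l\sim j$, and that no $l$ has two $j$'s.

*Existence.* If $I_j$ meets at least three of the $J$'s in nondegenerate intervals, it contains a middle one, of length at least $3\Lambda$. Otherwise at most two of the $J$'s cover $I_j$ up to points, and one intersection has length at least $3\Lambda/2$.

*Uniqueness of $l$.* Suppose $j\sim l$ and $j\sim l'$ with $l<l'$. All intermediate $J$'s lie in $I_j$ and have length at least $3\Lambda$, so $j\sim l+1$ in any case. By (O), $f=Q_{l-1}^{-1}wP_{j-1}$ and $f'=Q_l^{-1}wP_{j-1}$ lie in $V(g,h)$, so $fE(g)f^{-1}=E(h)=f'E(g)f'^{-1}$. Hence $f'f^{-1}=Q_l^{-1}Q_{l-1}=c_l^{-1}h^{-n_l}$ normalizes $E(h)$. By (E3) it lies in $E(h)$, so $c_l\in E(h)$, a contradiction.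

*At most one $j$ for each $l$.* As before, otherwise $j\sim l$ and $j+1\sim l$ for some $j$. Then $f=Q_{l-1}^{-1}wP_{j-1}$ and $f'=Q_{l-1}^{-1}wP_j$ lie in $V(g,h)$, so $f^{-1}f'=P_{j-1}^{-1}P_j=g^{m_j}b_j$ normalizes $E(g)$. By (E3), $b_j\in E(g)$, a contradiction.

Let $\lambda(j)$ be the unique $l$ with $j\sim l$.

**Step 6. Partners advance together.** We show that for some $s$
$$\lambda(j)=j+s\ (-A<j\le A),\qquad d(X_j,Z_{j+s})\le\Lambda+2r_2\ (-A<j<A).\tag{4}$$
Let $-A<j<A$ and $\lambda=\lambda(j)$. First, $d(\xi_j,\zeta_\lambda)<\Lambda$. Suppose $\zeta_\lambda$ is at least $\Lambda$ to the left of $\xi_j$. As $J_\lambda$ meets $I_j$, $\zeta_\lambda\ge\xi_{j-1}$, so $[\zeta_\lambda,\xi_j]\subset I_j$. Also $\zeta_\lambda<q$, so $J_{\lambda+1}$ exists; it starts at $\zeta_\lambda$ and has length at least $3\Lambda$, so it overlaps $I_j$ in length at least $\Lambda$, contradicting uniqueness of $l$. Suppose $\zeta_\lambda$ is at least $\Lambda$ to the right of $\xi_j$. As $J_\lambda$ meets $I_j$, $\zeta_{\lambda-1}\le\xi_j$, so $[\xi_j,\zeta_\lambda]\subset J_\lambda$,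 and $I_{j+1}$, which starts at $\xi_j$ and has length at least $3\Lambda$, overlaps $J_\lambda$ in length at least $\Lambda$. Then $\lambda$ has two partners $j,j+1$, a contradiction.

Now $I_{j+1}$ starts at $\xi_j$ and has length at least $3\Lambda$. So $\zeta_\lambda$, which is less than $\Lambda$ from $\xi_j$, is not $q$, and $J_{\lambda+1}$ exists, starts at $\zeta_\lambda$ and has length at least $3\Lambda$. The two overlap in length at least $2\Lambda\geq\Lambda$. So $\lambda(j+1)=\lambda(j)+1$, which proves the first half of (4). The second half follows from $d(\xi_j,\zeta_{j+s})<\Lambda$.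

**Step 7. $N=N'$.** We compare the two periods. For $|t|N<A$, (3) and (4) give $d(Z_{tN'},Z_{tN+s})\le D+\Lambda+2r_2=D'$, so $|t(N'-N)-s|\le D'$ by (2), since $\Omega\ge1$. With $t=0$ this says $|s|\le D'$. Hence $|t|\,|N'-N|\le2D'$. Since $A>N(2D'+2)$, there is an integer $t$ with $2D'<t\le2D'+1$ and $tN<A$. So $|N'-N|<1$, that is, $N=N'$.

**Step 8. All indices.** We pass from a window to all of $\mathbb Z$. By (O) and (4), $v_{j-1}=Q_{j+s-1}^{-1}wP_{j-1}\in V(g,h)$ for $-A<j\le A$, which includes $N$ consecutive indices. Since $N=N'$, we have $Q_{j+s+N}=yQ_{j+s}$ and $wP_{j+N}=wxP_j=ywP_j$, so $v_{j+N}=v_j$. Hence $v_j\in V(g,h)$ for all $j\in\mathbb Z$. $\square$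

## 7. The transition elements take finitely many values

To control exponents we need that elements of $V(g,h)$ conjugate $g$ to $h$ exactly:
$$(*)\qquad vgv^{-1}=h\quad\text{for all }v\in V(g,h).$$
This is a real condition: in the free group on $s,t$, $1\in V(s,s^2)$ but $1$ does not conjugate $s$ to $s^2$. It holds in the case that we shall use most.

**Remark.** If $E(g)=\langle g\rangle$ and $E(h)=\langle h\rangle$, then $(*)$ holds. Indeed let $vg^sv^{-1}=h^t$ with $s,t\ge1$. Then $v\langle g\rangle v^{-1}=\langle h\rangle$, so $vgv^{-1}=h^{\pm1}$. The sign $-$ would give $h^{-s}=h^t$, which is impossible.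

**Lemma 5.** In the setting of Lemma 4 assume also $(*)$. Then there are $M_0,C_0$ depending only on $g,h,B,C$ such that if all exponents are at least $M_0$ and $wxw^{-1}=y$, then $N=N'$ and there is $s$ such that $v_j=Q_{j+s}^{-1}wP_j\in V(g,h)$ for all $j\in\mathbb Z$ and
$$c_{j+s}v_j=v_{j-1}\,g^{\,m_j-n_{j+s}}\,b_j,\qquad |m_j-n_{j+s}|\le C_0 .\tag{5}$$

*Proof.* **Step 1. The recursion.** We relate consecutive $v_j$. Take $M_0$ and $s$ from Lemma 4. From $Q_{j+s}=Q_{j+s-1}h^{n_{j+s}}c_{j+s}$ and $P_j=P_{j-1}g^{m_j}b_j$,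
$$v_j=c_{j+s}^{-1}h^{-n_{j+s}}v_{j-1}g^{m_j}b_j=c_{j+s}^{-1}v_{j-1}g^{m_j-n_{j+s}}b_j ,$$
where the last equality uses $hv_{j-1}=v_{j-1}g$ from $(*)$. This is the identity in (5).

**Step 2. Finitely many solutions.** We show that the recursion has only finitely many solutions in $V(g,h)$. For $b\in B$, $c\in C$ let $S(b,c)=\{(v,v')\in V(g,h)^2:\ cv'=vb\}$. Let $(v_1,v_1'),(v_2,v_2')\in S(b,c)$. Then $v_i'=c^{-1}v_ib$, so $v_2'^{-1}v_1'=b^{-1}(v_2^{-1}v_1)b$. By $(*)$ both $v_2^{-1}v_1$ and $v_2'^{-1}v_1'$ centralize $g$, so they lie in $E(g)$. Hence $v_2^{-1}v_1\in E(g)\cap bE(g)b^{-1}$, which is finite by (E4). Fixing $(v_2,v_2')$, there are finitely many choices for $v_1$, and $v_1'$ is determined by $v_1$. So $S(b,c)$ is finite.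

**Step 3. The bound.** We extract $C_0$. Let $\Sigma$ be the finite set of all coordinates of elements of all $S(b,c)$, $b\in B$, $c\in C$; it depends only on $g,h,B,C$. Clearly $V(g,h)g^{\mathbb Z}=V(g,h)$, so by Step 1 $(v_{j-1}g^{m_j-n_{j+s}},v_j)\in S(b_j,c_{j+s})$ for every $j$. Therefore all $v_j$ and all $v_{j-1}g^{m_j-n_{j+s}}$ lie in $\Sigma$, and $g^{m_j-n_{j+s}}\in\Sigma^{-1}\Sigma$. This set is finite and $g$ has infinite order, so $|m_j-n_{j+s}|\le C_0$ for a suitable $C_0$. $\square$

To see the elements $v_j$ at work, return to the third example of Section 3: $x=a^{m_1}ba^{m_2}c$, $\phi(b)=ba^{-1}$, $\phi(c)=ac$, $g=h=a$, and $y=\phi(x)$ with letters $c_1=ba^{-1}$, $c_2=ac$. Here $y=x$ as elements; take $w=1$ and $s=0$. Then $P_1=a^{m_1}b$ and $Q_1=a^{m_1}ba^{-1}$, so $v_0=1$, $v_1=a$, $v_2=1$. The relations (5) read $ba^{-1}\cdot a=b$ and $ac=a\cdot c$. The $v_j$ are not constant, and this non-constancy is what doubling will kill.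

## 8. Doubled letters and the proof of Theorem A

Let $G$ be torsion-free. We may assume $n\ge1$.

**Step 1. A loxodromic $a$ with $E(a)=\langle a\rangle$.** This makes $(*)$ and (E5) available. Let $a_0$ be loxodromic. The group $E=E(a_0)$ is torsion-free and contains $\langle a_0\rangle$ with finite index; such a group is infinite cyclic. (Here is the textbook argument. Some $\langle z\rangle$ with $z=a_0^k$, $k\ge1$, is normal in $E$, so every element of $E$ conjugates $z$ to $z^{\pm1}$. If $eze^{-1}=z^{-1}$, then some $e^l$, $l\ge1$, lies in $\langle z\rangle$, so $e^l=e\,e^l\,e^{-1}=e^{-l}$ and $e$ has finite order, hence $e=1$, which is absurd. So $z$ is central, the center has finite index, and by Schur's theorem the commutator subgroup is finite, hence trivial. So $E$ is abelian, finitely generated, torsion-free and virtually $\mathbb Z$, that is, $E\cong\mathbb Z$.) Let $a$ be a generator of $E(a_0)$. Since $a_0$ is a non-zero power of $a$, the element $a$ is loxodromic and $E(a)=E(a_0)=\langle a\rangle$. Since $G$ is not virtually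 cyclic, pick $b_0\in G\setminus\langle a\rangle$. By (E5), $\{a,b_0\}$ has trivial centralizer.

**Step 2. Letters that detect non-innerness.** For $1\le i\le n$ we choose $b_i\notin\langle a\rangle$ such that $\phi_i$ agrees with no inner automorphism on $\{a,b_0,b_i\}$. If $\phi_i$ agrees with no inner automorphism on $\{a,b_0\}$, let $b_i=b_0$. Otherwise it agrees there with conjugation by some $c_i$, and $c_i$ is unique because $\{a,b_0\}$ has trivial centralizer. Since $\phi_i$ is not inner, there is $b_i\in G$ with $\phi_i(b_i)\ne c_ib_ic_i^{-1}$. As $\phi_i(a)=c_iac_i^{-1}$, we have $b_i\notin\langle a\rangle$. An inner automorphism agreeing with $\phi_i$ on $\{a,b_0,b_i\}$ would have to be conjugation by $c_i$, which fails at $b_i$.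

**Step 3. The element $x$.** We write every letter twice and choose the exponents. Let $N=2n+2$, $B=\{b_0,\dots,b_n\}$, $(\beta_1,\dots,\beta_N)=(b_0,b_0,b_1,b_1,\dots,b_n,b_n)$ and
$$x=a^{m_1}\beta_1a^{m_2}\beta_2\cdots a^{m_N}\beta_N .$$
The requirements on the exponents are as follows.

* For each $i$ with $\phi_i(a)$ elliptic, $\sup_m|\phi_i(a)^m|<\infty$. Since $\phi_i(x)=\prod\phi_i(a)^{m_j}\phi_i(\beta_j)$, we get $\tau(\phi_i(x))\le|\phi_i(x)|\le T_i$ with $T_i=N\sup_m|\phi_i(a)^m|+\sum_j|\phi_i(\beta_j)|$, which does not depend on the $m_j$. Require the $m_j$ so large that $\tau(x)>T_i$; this is possible by Lemma 3.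
* For each $i$ with $\phi_i(a)$ loxodromic, $E(\phi_i(a))=\phi_i(E(a))=\langle\phi_i(a)\rangle$ by (E2). So $\phi_i(B)\cap E(\phi_i(a))=\phi_i(B\cap\langle a\rangle)=\emptyset$, and $(*)$ holds for $(a,\phi_i(a))$ by the Remark in Section 7. Let $M_0^{(i)},C_0^{(i)}$ be the constants of Lemma 5 for $(a,\phi_i(a),B,\phi_i(B))$. Require $m_j\ge M_0^{(i)}$ for all $j$, and $|m_j-m_{j'}|>C_0^{(i)}$ for $1\le j\ne j'\le N$.

Finitely many lower bounds and gap conditions can be met simultaneously.

**Step 4. The contradiction.** We show $\phi_i(x)\not\sim x$ for every $i$. Suppose $\phi_i(x)=wxw^{-1}$. If $\phi_i(a)$ is elliptic, then $\tau(x)=\tau(\phi_i(x))\le T_i<\tau(x)$, a contradiction. So $\phi:=\phi_i$ has $\phi(a)$ loxodromic, and $\phi(x)=\prod\phi(a)^{m_j}\phi(\beta_j)$ is a word to which Lemma 5 applies, with the same exponents. It gives $s$ with $|m_j-m_{j+s}|\le C_0^{(i)}$ for all $j$, indices modulo $N$. By the gaps, $s\equiv0\pmod N$. So $m_{j+s}=m_j$ and $\beta_{j+s}=\beta_j$, and (5) and $(*)$ become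
$$\phi(\beta_j)v_j=v_{j-1}\beta_j,\qquad v_jav_j^{-1}=\phi(a)\qquad(j\in\mathbb Z).\tag{6}$$
Thus $v_j^{-1}v_{j'}$ centralizes $a$, so it lies in $E(a)=\langle a\rangle$ for all $j,j'$. Let $0\le l\le n$ and $b:=b_l=\beta_{2l+1}=\beta_{2l+2}$. By (6),
$$\phi(b)=v_{2l}\,b\,v_{2l+1}^{-1}=v_{2l+1}\,b\,v_{2l+2}^{-1},$$
so
$$v_{2l+1}^{-1}v_{2l}=b\,(v_{2l+2}^{-1}v_{2l+1})\,b^{-1}\in\langle a\rangle\cap b\langle a\rangle b^{-1}=1$$
by (E5). Therefore $v_{2l}=v_{2l+1}=v_{2l+2}$ for $l=0,\dots,n$, and $v_0=v_1=\dots=v_N=:v$. By (6), $\phi(a)=vav^{-1}$ and $\phi(b_l)=vb_lv^{-1}$ for all $l$. So $\phi_i$ agrees with an inner automorphism on $\{a,b_0,b_i\}$, contradicting Step 2. This proves Theorem A. $\blacksquare$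

## 9. Cosets of normal subgroups, and commensurability

**Definition.** Elements $x,z\in G$ are *commensurable* if $x^p$ is conjugate to $z^q$ for some $p,q\ne0$. For example $s^2$ and $ts^{-3}t^{-1}$ are commensurable in the free group on $s,t$: $(ts^{-3}t^{-1})^{-2}=t(s^2)^3t^{-1}$.

**Theorem B.** Let $G$ be an acylindrically hyperbolic group with no non-trivial finite normal subgroup, $\phi_1,\dots,\phi_n$ non-inner automorphisms, $S\ne1$ a normal subgroup of $G$, and $f\in G$. Then the coset $fS$ contains infinitely many pairwise non-commensurable elements $x$ such that $E(x)=\langle x\rangle$ and $x$ is not commensurable with $\phi_i(x)$ for any $i$. In particular $x\not\sim\phi_i(x)^{\pm1}$ for all $i$.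

Three things are new compared with Theorem A. We must find $a$ and the letters inside $S$, in the presence of torsion; we must exclude $\phi_i(x)\sim x^{-1}$; and we must pass from powers to the elements themselves. The second point needs a computation with inverse words.

**Inverse words.** Let $x=\prod_{j=1}^Ng^{m_j}\beta_j$, with indices taken modulo $N$. Then
$$\tilde x:=g^{-m_1}x^{-1}g^{m_1}=g^{-m_1}\beta_N^{-1}g^{-m_N}\beta_{N-1}^{-1}\cdots g^{-m_2}\beta_1^{-1}=\prod_{j=1}^N(g^{-1})^{m_{2-j}}\beta_{1-j}^{-1}.$$
This is a conjugate of $x^{-1}$ and a word in $g^{-1}$ of the kind that we have been studying, with the exponents read backwards.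

(Inv) *Suppose $N\ge3$ and $m_1,\dots,m_N$ differ pairwise by more than $C_0$. Then $|m_j-m_{2-(j+s)}|\le C_0$ cannot hold for all $j$.* Otherwise $j\equiv2-(j+s)$, that is, $2j\equiv2-s\pmod N$, for all $j$. Comparing $j=0$ and $j=1$ gives $N\mid2$.

*Proof of Theorem B.*

**Step 1. The size of $S$.** We show that $S$ contains a loxodromic element, is not virtually cyclic, and normalizes no non-trivial finite subgroup of $G$; more precisely, for every loxodromic $g\in S$,
$$\bigcap_{b\in S}bE(g)b^{-1}=1 .\tag{7}$$
$S$ is infinite, since it is a non-trivial normal subgroup. Suppose $S$ had bounded orbits. Then $d(o,\sigma o)\le\rho$ for all $\sigma\in S$ and some $\rho>0$. By normality $d(uo,\sigma uo)=d(o,u^{-1}\sigma uo)\le\rho$ for all $u\in G$. As $G$ has unbounded orbits, we can choose $u$ with $d(o,uo)$ at least the constant $R$ belonging to $\varepsilon=\rho$, and then all the infinitely many $\sigma\in S$ move $o$ and $uo$ by at most $\rho$, contradicting acylindricity. So $S$ contains a loxodromic element; let $g$ be any one. If $S$ were virtually cyclic, then $\langle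 g\rangle$ would have finite index in $S$, and for each $u\in G$ some non-zero power of $ugu^{-1}\in S$ would be a non-zero power of $g$. Then $u\in E(g)$ by (E1), so $G=E(g)$ would be virtually cyclic, a contradiction.

Let $F=\bigcap_{b\in S}bE(g)b^{-1}$. It is normalized by $S$. Since $S$ is not virtually cyclic, $S\not\subset E(g)$, so $F$ is finite by (E4). If $F'$ is any finite subgroup normalized by $S$, then some non-zero power of $g$ centralizes $F'$, so $F'\le E(g)$; conjugating by $b\in S$, $F'=bF'b^{-1}\le bE(g)b^{-1}$, so $F'\le F$. Thus $F$ is the largest finite subgroup of $G$ normalized by $S$. For $u\in G$, $uFu^{-1}$ is finite and normalized by $uSu^{-1}=S$, so $uFu^{-1}\le F$. Hence $F$ is a finite normal subgroup of $G$, and $F=1$.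

**Step 2. A loxodromic $a\in S$ with $E(a)=\langle a\rangle$.** In Theorem A this came from torsion-freeness; now we build $a$ as a word. Let $g\in S$ be loxodromic and $E=E(g)$. The intersection of all $E$-conjugates of $\langle g\rangle$ has finite index in $E$ and is $\langle g^k\rangle$ for some $k\ge1$; each $e\in E$ conjugates $g^k$ to a generator of this normal subgroup. Replacing $g$ by $g^k$, which does not change $E$, we may assume $ege^{-1}=g^{\pm1}$ for all $e\in E$.

Then $(*)$ holds for $(g,g)$ and for $(g,g^{-1})$. Let $\eta\in\{1,-1\}$ and $v\in V(g,g^\eta)$, say $vg^sv^{-1}=g^{\eta t}$ with $s,t\ge1$. By (E1) $v\in E$, so $vgv^{-1}=g^{\eta'}$ with $\eta'=\pm1$, and $g^{\eta's}=g^{\eta t}$ forces $\eta'=\eta$. In particular $V(g,g^{\pm1})\subset E$.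

Next we choose letters. Take $b_1\in S\setminus E$. The group $E\cap b_1Eb_1^{-1}$ is finite by (E4). By (7), each of its finitely many non-trivial elements is missing from some $bEb^{-1}$ with $b\in S$, and such $b$ is not in $E$. Adding these $b$ to the list, and repeating an entry if necessary, we obtain $b_1,\dots,b_k\in S\setminus E$ with $k\ge2$ and
$$E\cap\bigcap_{i=1}^kb_iEb_i^{-1}=1 .\tag{8}$$
Let $N=2k$, $(\beta_1,\dots,\beta_N)=(b_1,b_1^{-1},\dots,b_k,b_k^{-1})$, $B=\{b_i^{\pm1}\}$, and $a=\prod_{j=1}^Ng^{m_j}\beta_j\in S$. Note $B\cap E=\emptyset$ and $B^{-1}=B$. Take the exponents at least the constants $M_0$, and with pairwise gaps exceeding the constants $C_0$, of Lemma 5 for $(g,g,B,B)$ and $(g,g^{-1},B,B)$, and large enough that $a$ is loxodromic (Lemma 3).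

Let $e\in E(a)$, so $ea^pe^{-1}=a^{\pm p}$ for some $p\ge1$. The power $a^p$ is a word with $pN$ blocks in the same letters and exponents, and the constants of Lemma 5 do not depend on the number of blocks.

*Sign $+$.* Lemma 5 with both words equal to $a^p$ and $w=e$ gives $s$ with $|m_j-m_{j+s}|\le C_0$ for all $j$, where $m_j$ has period $N$. So $s=tN$ for some $t\in\mathbb Z$, and $v_j=P_{j+s}^{-1}eP_j\in V(g,g)\subset E$ satisfies $\beta_jv_j=v_{j-1}\beta_j$. For $j=2i-1$ and $j=2i$ this reads
$$v_{2i-2}=b_iv_{2i-1}b_i^{-1},\qquad v_{2i-1}=b_i^{-1}v_{2i}b_i .$$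
Hence $v_{2i-2}=v_{2i}$ for $1\le i\le k$, so $v_0=v_2=\dots=v_{2k}$, and $v_0=b_iv_{2i-1}b_i^{-1}\in b_iEb_i^{-1}$ for every $i$. By (8), $v_0=1$. As $v_0=P_{tN}^{-1}e$, we get $e=P_{tN}=a^t$.

*Sign $-$.* Now $a^p\sim a^{-p}\sim\tilde a^p$, where $\tilde a^p$ is a word in $g^{-1}$ with letters in $B^{-1}=B$ and exponents $m_{2-j}$. Lemma 5 for $(g,g^{-1},B,B)$ gives $s$ with $|m_j-m_{2-(j+s)}|\le C_0$ for all $j$. Since $N=2k\ge4$, this contradicts (Inv).

So $E(a)=\langle a\rangle$.

**Step 3. Letters in $S$ that detect non-innerness.** Take $a$ as in Step 2. As $S$ is not virtually cyclic, pick $b_0\in S\setminus\langle a\rangle$. By (E5), $\langle a\rangle\cap b\langle a\rangle b^{-1}=1$ for every $b\in G\setminus\langle a\rangle$, and $\{a,b_0\}$ has trivial centralizer in $G$. In particular $C_G(S)=1$.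

No $\phi_i$ restricts to $S$ as an inner automorphism of $G$. Suppose $\phi_i(\sigma)=c\sigma c^{-1}$ for all $\sigma\in S$. For $u\in G$ and $\sigma\in S$ we have $u\sigma u^{-1}\in S$, so
$$cu\,\sigma\,u^{-1}c^{-1}=\phi_i(u\sigma u^{-1})=\phi_i(u)\,c\sigma c^{-1}\,\phi_i(u)^{-1}.$$
Thus $(\phi_i(u)c)^{-1}cu=c^{-1}\phi_i(u)^{-1}cu$ commutes with every $\sigma\in S$, so it is trivial, and $\phi_i(u)=cuc^{-1}$ for all $u\in G$. This contradicts that $\phi_i$ is not inner.

Hence there are $b_i\in S\setminus\langle a\rangle$, $1\le i\le n$, such that $\phi_i$ agrees with no inner automorphism on $\{a,b_0,b_i\}$. If $\phi_i$ agrees with none on $\{a,b_0\}$, take $b_i=b_0$. Otherwise it agrees there with conjugation by a unique $c_i$. By what we just showed there is $b_i\in S$ with $\phi_i(b_i)\ne c_ib_ic_i^{-1}$, and $b_i\notin\langle a\rangle$ since $\phi_i(a)=c_iac_i^{-1}$.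

**Step 4. The element $x\in fS$.** We add one letter to land in the coset. Pick $d\in fS\setminus\langle a\rangle$. This is possible: $fS\subset\langle a\rangle\subset S$ would give $fS=S\subset\langle a\rangle$, but $S$ is not virtually cyclic. Let $N=2n+3\ge3$, $(\beta_1,\dots,\beta_N)=(b_0,b_0,\dots,b_n,b_n,d)$, $B=\{b_0,\dots,b_n,d\}$ and
$$x=\prod_{j=1}^Na^{m_j}\beta_j\in Sd=dS=fS .$$
Take all $m_j$ larger than, and with pairwise gaps larger than, the respective constants $M_0,C_0$ of Lemma 5 for $(a,a,B,B)$ and $(a,a^{-1},B,B^{-1})$ and, whenever $\phi_i(a)$ is loxodromic, for $(a,\phi_i(a),B,\phi_i(B))$ and $(a,\phi_i(a)^{-1},B,\phi_i(B)^{-1})$. Condition $(*)$ holds in all cases by the Remark in Section 7, because $E(a^{\pm1})=\langle a\rangle$ and $E(\phi_i(a)^{\pm1})=\langle\phi_i(a)\rangle$; and the letters avoid these subgroups, as in Section 8. Moreover take the $m_j$ so large that $x$ is loxodromic and that $\tau(x)>T_i$ whenever $\phi_i(a)$ is elliptic, where as in Section 8 $T_i=N\sup_m|\phi_i(a)^m|+\sum_j|\phi_i(\beta_j)|\ge\tau(\phi_i(x))$.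

**Step 5. $E(x)=\langle x\rangle$.** This will let us pass from powers to elements. Let $ex^pe^{-1}=x^{\pm p}$ with $p\ge1$. For the sign $-$, $x^p\sim\tilde x^p$, and Lemma 5 for $(a,a^{-1},B,B^{-1})$ contradicts (Inv), since $N\ge3$. For the sign $+$, Lemma 5 for $(a,a,B,B)$ and the gaps give $s=tN$ and $v_j=P_{j+s}^{-1}eP_j$ with $\beta_jv_j=v_{j-1}\beta_j$. By $(*)$ every $v_j\in V(a,a)$ commutes with $a$, so $v_j\in\langle a\rangle$. With $j=1$, $v_0=b_0v_1b_0^{-1}\in\langle a\rangle\cap b_0\langle a\rangle b_0^{-1}=1$. So $e=P_{tN}=x^t$.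

**Step 6. $x$ and $\phi_i(x)$ are not commensurable.** Suppose $wx^pw^{-1}=\phi_i(x)^q$ with $p,q\ne0$. First we remove the powers. As $x^p$ is loxodromic, so are $\phi_i(x)^q$ and $\phi_i(x)$. By (E2) and Step 5,
$$\langle\phi_i(x)\rangle=\phi_i(E(x))=E(\phi_i(x))=E(\phi_i(x)^q)=wE(x^p)w^{-1}=wE(x)w^{-1}=\langle wxw^{-1}\rangle,$$
so $\phi_i(x)=wx^{\pm1}w^{-1}$. If $\phi_i(a)$ is elliptic, then $\tau(x)=\tau(\phi_i(x))\le T_i<\tau(x)$, a contradiction. So $\phi_i(a)$ is loxodromic.

If $\phi_i(x)\sim x^{-1}$, then $x\sim\phi_i(x)^{-1}=\phi_i(x^{-1})\sim\phi_i(\tilde x)$, and $\phi_i(\tilde x)$ is a word in $\phi_i(a)^{-1}$ with letters in $\phi_i(B)^{-1}$ and exponents $m_{2-j}$. Lemma 5 for $(a,\phi_i(a)^{-1},B,\phi_i(B)^{-1})$ contradicts (Inv).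

If $\phi_i(x)\sim x$, then Lemma 5 for $(a,\phi_i(a),B,\phi_i(B))$ and the gaps give $s\equiv0\pmod N$, and (6) holds with $\phi=\phi_i$ and the present letters. For $0\le l\le n$ we again have $\beta_{2l+1}=\beta_{2l+2}=b_l$, so $v_{2l+1}^{-1}v_{2l}=b_l(v_{2l+2}^{-1}v_{2l+1})b_l^{-1}\in\langle a\rangle\cap b_l\langle a\rangle b_l^{-1}=1$, and $v_0=v_1=\dots=v_{2n+2}=:v$. By (6), $\phi_i(a)=vav^{-1}$ and $\phi_i(b_l)=vb_lv^{-1}$ for $0\le l\le n$. So $\phi_i$ agrees with an inner automorphism on $\{a,b_0,b_i\}$, contradicting the choice of $b_i$.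

**Step 7. Infinitely many, pairwise non-commensurable.** We vary the exponents only. Choose successively $x_1,x_2,\dots$ of the above form, with the same letters, such that exponents of different $x_t$'s also differ by more than the constants $C_0$ for $(a,a,B,B)$ and $(a,a^{-1},B,B^{-1})$. Suppose $wx_t^pw^{-1}=x_{t'}^q$ with $t\ne t'$ and $p,q\ne0$. Then $\langle x_{t'}\rangle=E(x_{t'})=wE(x_t)w^{-1}=\langle wx_tw^{-1}\rangle$, so $x_{t'}\sim x_t$ or $x_{t'}\sim x_t^{-1}\sim\tilde x_t$. In either case Lemma 5, for $(a,a,B,B)$ or for $(a,a^{-1},B,B^{-1})$, gives an exponent of $x_t$ and an exponent of $x_{t'}$ that differ by at most $C_0$, a contradiction. This proves Theorem B. $\blacksquare$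

## 10. Finite normal subgroups and infinite families of automorphisms

Two examples show that the hypotheses cannot be dropped.

**Example 4 (finite normal subgroups).** Let $G=F_2\times(\mathbb Z/2)^2$, where $F_2$ is free of rank two. It acts with finite kernel on the Cayley tree of $F_2$; the action is acylindrical, since the constants $M$ for $F_2$ are only multiplied by four, and it is non-elementary. So $G$ is acylindrically hyperbolic. Let $\phi_i=\mathrm{id}\times\sigma_i$ for $i=1,2,3$, where $\sigma_i$ fixes the $i$-th non-zero vector of $(\mathbb Z/2)^2$ and swaps the other two. Inner automorphisms of $G$ are trivial on the central factor $(\mathbb Z/2)^2$, so no $\phi_i$ is inner. Yet every element of $G$ is fixed by some $\phi_i$, because its second coordinate is zero or is one of the three non-zero vectors.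

**Example 5 (infinitely many automorphisms).** Let $G$ be free on $x_1,x_2,\dots$, acting on its Cayley tree. Only the identity fixes an oriented edge, so the action is acylindrical by Example 1. It has unbounded orbits and $G$ is not virtually cyclic, so the action is non-elementary, and $G$ is torsion-free. Let $\phi_j$ swap $x_j$ and $x_{j+1}$ and fix the other generators. It is not inner, since $x_j\not\sim x_{j+1}$, as one sees in the abelianization. Every $x\in G$ lies in some $\langle x_1,\dots,x_k\rangle$, so it is fixed by $\phi_{k+1}$. Thus no $x$ works for the whole family $\phi_1,\phi_2,\dots$, and finiteness of the family is needed in general.
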